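# Two readings of one point: orthogonality of similar weighted shifts

## 1. One vector, two sequences of moduli

Throughout, $1\le p<\infty$ is fixed and $X=\ell_p(\mathbb Z_+)$, real or complex, with canonical basis $(e_n)_{n\ge 0}$. A *weight sequence* is a bounded sequence $\mathbf w=(w_n)_{n\ge1}$ of non-zero scalars. Write
$$\pi_0(\mathbf w)=1,\qquad \pi_n(\mathbf w)=w_1\cdots w_n .$$

Take two weight sequences $\mathbf u,\mathbf v$ and a single point $x=(x_n)\in X$. Read $x$ in two ways:
$$\xi_n(x)=|\pi_n(\mathbf u)\,x_n|,\qquad \eta_n(x)=|\pi_n(\mathbf v)\,x_n| \qquad(n\ge0).\tag{1}$$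
The two readings are tied together by a deterministic factor. Put
$$a_n=\frac{\pi_n(\mathbf v)}{\pi_n(\mathbf u)},\qquad A_n=\log|a_n|,\qquad\text{so } a_0=1,\ A_0=0,\qquad \eta_n=|a_n|\,\xi_n .\tag{2}$$

Here is what the two readings are for. Let $B_{\mathbf w}$ be the weighted backward shift
$$B_{\mathbf w}e_0=0,\qquad B_{\mathbf w}e_n=w_ne_{n-1}\quad(n\ge1).$$
The $n$-th coordinate of $B_{\mathbf w}x$ is $w_{n+1}x_{n+1}$, so
$$\pi_n(\mathbf w)\,(B_{\mathbf w}x)_n=\pi_n(\mathbf w)w_{n+1}x_{n+1}=\pi_{n+1}(\mathbf w)\,x_{n+1}.\tag{3}$$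
Hence $\xi_n\circ B_{\mathbf u}=\xi_{n+1}$ and $\eta_n\circ B_{\mathbf v}=\eta_{n+1}$. If $x$ is chosen at random with a $B_{\mathbf u}$-invariant law, the first reading is a stationary process; if it is chosen with a $B_{\mathbf v}$-invariant law, the second reading is stationary. Suppose that the two random choices cannot be told apart, at least on some set of positive measure. Then on that set we look at a sequence $(\xi_n)$ that behaves like a stationary one, while $(|a_n|\xi_n)$ also behaves like a stationary one. Whether this is possible depends on the numbers $|a_n|$, and that is the subject of the lecture.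

## 2. Orthogonal shifts, and a pair of similar ones

**Definition.** A Borel probability measure $m$ on $X$ is *$T$-invariant* if $m(T^{-1}(A))=m(A)$ for all Borel $A\subseteq X$. An invariant measure $m$ is *non-trivial* if $m(\{0\})=0$. Two operators $T_1,T_2$ on $X$ are *orthogonal* if every non-trivial $T_1$-invariant measure is mutually singular with every non-trivial $T_2$-invariant measure; otherwise they are *non-orthogonal*.

The Dirac mass at $0$ is invariant under every linear operator, which is why it must be excluded. As an example of a non-trivial measure, let $w_n=2$ for all $n$, and let $x=\sum_n 2^{-n}\epsilon_ne_n$ with independent uniform signs $\epsilon_n$. Then $B_{\mathbf w}x=\sum_n2^{-n}\epsilon_{n+1}e_n$ has the same law as $x$, so the law of $x$ is invariant. It does not charge $0$.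

**Definition.** $B_{\mathbf u}$ and $B_{\mathbf v}$ are *similar* if
$$0<\liminf_{n\to\infty}\left|\frac{u_1\cdots u_n}{v_1\cdots v_n}\right|\le\limsup_{n\to\infty}\left|\frac{u_1\cdots u_n}{v_1\cdots v_n}\right|<\infty .$$
In the notation (2), this says exactly that the sequence $(A_n)$ is bounded.

Under this condition the diagonal operator $Se_n=a_n^{-1}e_n$ is an isomorphism of $X$, and it intertwines the two shifts: $SB_{\mathbf u}e_n=u_na_{n-1}^{-1}e_{n-1}$ and $B_{\mathbf v}Se_n=a_n^{-1}v_ne_{n-1}$, and these agree because $a_n=a_{n-1}v_n/u_n$.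

The following problem comes from Sophie Grivaux, Etienne Matheron, Quentin Menet, "Orthogonality of invariant measures for weighted shifts", arXiv:2312.13920 (2023): *if $B_{\mathbf u}$ and $B_{\mathbf v}$ admit non-trivial invariant measures and are similar, must they be non-orthogonal?* The answer is no, for every $p$.

**Theorem A.** Let $u_n=2$ for all $n$, and let $v_n=2$ except that $v_{2^{2i+1}}=4$ for $i\ge0$ and $v_{2^{2i}}=1$ for $i\ge1$. Then $B_{\mathbf u},B_{\mathbf v}$ are similar, both admit non-trivial invariant measures, and they are orthogonal.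

To see what the example looks like, compute $a_n$ for small $n$. We have $a_0=a_1=1$; the weight $v_2=4$ doubles the ratio, so $a_2=a_3=2$; the weight $v_4=1$ halves it, so $a_4=\dots=a_7=1$; then $v_8=4$ gives $a_8=\dots=a_{15}=2$, and so on. In general
$$a_n=1\ \text{ on } [4^i,2\cdot4^i),\qquad a_n=2\ \text{ on }[2\cdot 4^i,4^{i+1})\qquad(i\ge0).\tag{4}$$
The factor between the two readings sits at $1$ for a long time, then at $2$ for a long time, and so on.

Theorem A will follow from a general criterion (Theorem B). After that we prove a positive result (Theorem D) and locate a sharp threshold (Theorem C).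

## 3. Invariant measures are stationary processes

By (3), under a $B_{\mathbf w}$-invariant measure the scalar process $(\pi_n(\mathbf w)x_n)_{n\ge0}$ is stationary. Conversely, let $(\zeta_n)_{n\ge0}$ be a stationary scalar process with
$$\sum_n|\zeta_n|^p|\pi_n(\mathbf w)|^{-p}<\infty\quad\text{a.s.}\tag{5}$$
Then $x=\sum_n\frac{\zeta_n}{\pi_n(\mathbf w)}e_n$ is a random element of $X$. Since $B_{\mathbf w}\big(e_n/\pi_n(\mathbf w)\big)=e_{n-1}/\pi_{n-1}(\mathbf w)$ for $n\ge1$, we get $B_{\mathbf w}x=\sum_n\frac{\zeta_{n+1}}{\pi_n(\mathbf w)}e_n$, which has the law of $x$. So the law of $x$ is $B_{\mathbf w}$-invariant, and it is non-trivial if and only if almost surely $(\zeta_n)$ is not the zero sequence. We call $(\zeta_n)$ the *code* of the measure.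

**Lemma 1.** $B_{\mathbf w}$ admits a non-trivial invariant measure if and only if $\sum_n|\pi_n(\mathbf w)|^{-p}<\infty$. Hence this property is preserved under similarity.

**Proof.** If the series converges, let $(\zeta_n)$ be i.i.d. uniform in $\{\pm1\}$; then (5) holds, and the process is never $0$.

Conversely, let $m$ be non-trivial and put $Z_n=\min(1,|\pi_n(\mathbf w)x_n|^p)$. This is a stationary sequence. If $EZ_0=0$, then $EZ_n=0$ for all $n$, so all coordinates vanish a.e. and $m(\{0\})=1$, which is excluded. So $EZ_0>0$. Now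
$$\sum_n|\pi_n(\mathbf w)|^{-p}Z_n\le\sum_n|x_n|^p=\|x\|^p<\infty$$
everywhere. Hence there are $R<\infty$ and a Borel set $E$ with $m(E^c)\le\frac12EZ_0$ such that the sum on the left is at most $R$ on $E$. Because $0\le Z_n\le 1$, we have $\int_EZ_n\,dm\ge EZ_n-m(E^c)\ge\frac12EZ_0$. Integrating over $E$,
$$R\ge\sum_n|\pi_n(\mathbf w)|^{-p}\int_EZ_n\,dm\ge\tfrac12EZ_0\sum_n|\pi_n(\mathbf w)|^{-p}.$$
Similarity means that $|\pi_n(\mathbf u)|$ and $|\pi_n(\mathbf v)|$ are comparable, so the two series converge together. $\square$

Since $\frac1{\pi_n(\mathbf u)}=\frac{a_n}{\pi_n(\mathbf v)}$, a measure with $\mathbf u$-code $(\zeta_n)$ is the law of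
$$\sum_n\frac{\zeta_n}{\pi_n(\mathbf u)}e_n=\sum_n\frac{a_n\zeta_n}{\pi_n(\mathbf v)}e_n.\tag{6}$$
To prove that similar shifts are non-orthogonal we must therefore find two stationary processes $(\zeta_n)$ and $(\zeta_n')$, almost surely not identically zero and satisfying (5), such that *the laws of $(a_n\zeta_n)$ and $(\zeta'_n)$ are not mutually singular*.

## 4. Ratios that can be absorbed by hand

Assume in this section that the shifts are similar and have non-trivial invariant measures. Let $(\theta_n)$ be i.i.d., uniform on the unit circle in the complex case and uniform on $\{\pm1\}$ in the real case. We call these *phases*. The law of $(\theta_n)$ does not change when each $\theta_n$ is multiplied by a fixed scalar of modulus $1$ (a sign, in the real case). So the arguments of the $a_n$ never matter once phases are built in.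

*If $|a_n|=1$ for all $n$,* take $\zeta_n=\zeta_n'=\theta_n$. Then $(a_n\zeta_n)$ and $(\zeta_n')$ have the same law, and the two shifts share an invariant measure.

*If $|a_n|=c$ for all $n\ge1$,* where $c\in(0,\infty)$, take $\zeta_n=e^{N_n}\theta_n$ with $N_n$ i.i.d. standard normal and independent of the phases, and $\zeta'_n=c\,\zeta_n$. Condition (5) holds because $Ee^{pN_0}<\infty$ and by Lemma 1. The sequences $(a_n\zeta_n)$ and $(c\,\zeta_n)$ have independent coordinates, with equal laws for $n\ge1$. In coordinate $0$ we compare $e^{N_0}\theta_0$ with $e^{N_0+\log c}\theta_0$, and their laws are equivalent because $\mathcal N(0,1)$ and $\mathcal N(\log c,1)$ are. So the shifts are non-orthogonal.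

*If $|a_n|$ is constant only along a progression,* we can put zeros in the code everywhere else.

**Remark (periodic gaps).** Suppose $|a_n|=c$ along a progression $n\equiv r\pmod q$, with $(a_n)$ arbitrary elsewhere subject to similarity. If $B_{\mathbf u}$ has a non-trivial invariant measure, then $B_{\mathbf u},B_{\mathbf v}$ are non-orthogonal.

**Proof.** By similarity and Lemma 1, $\sum_n|\pi_n|^{-p}<\infty$ for both weights. We may take $0\le r<q$. Let $R$ be uniform on $\{0,\dots,q-1\}$ and independent of $(\theta_n)$, and put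
$$\zeta_n=\mathbf 1_{\{n\equiv R\ (\mathrm{mod}\ q)\}}\,\theta_n.$$
Shifting the index by one replaces $R$ by $R-1$ modulo $q$, which is again uniform, so $(\zeta_n)$ is stationary. It is bounded, so (5) holds, and it is never the zero sequence. The same is true of $(c\,\zeta_n)$. Let $m_u$ be the measure with $\mathbf u$-code $(\zeta_n)$, written as in (6), and $m_v$ the measure with $\mathbf v$-code $(c\,\zeta_n)$. Conditionally on $R=r$, we have $|a_n|=c$ at every $n$ with $\zeta_n\ne0$, so $(a_n\zeta_n)$ and $(c\,\zeta_n)$ have the same conditional law. The event $R=r$ has probability $1/q$. Hence $m_u$ and $m_v$ have a common part of mass at least $1/q$, and they are not mutually singular. $\square$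

For instance, if $|a_n|$ alternates between two values, the shifts are non-orthogonal. In Theorem A the ratio also takes two values, but on longer and longer blocks.

What should one try for (4)? The first idea is to use the similarity itself. If $m_u$ is $B_{\mathbf u}$-invariant, its image $S_*m_u$ is $B_{\mathbf v}$-invariant, since $SB_{\mathbf u}=B_{\mathbf v}S$. But $S$ keeps the code: $\pi_n(\mathbf v)(Sx)_n=\pi_n(\mathbf u)x_n$. So nothing forces $m_u$ and $S_*m_u$ to overlap. With i.i.d. signs as code and the weights of Theorem A, $m_u$ lives on $\{|x_n|=2^{-n}\ \forall n\}$ and $S_*m_u$ lives on $\{|x_n|=2^{-n}/a_n\ \forall n\}$, and these sets are disjoint. The next idea is to randomize the moduli, as in the second example above. The next section shows that for (4) no i.i.d. choice can succeed; the reason for this becomes the general proof.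

## 5. Averages over long windows

**The common part.** Let $m_u,m_v$ be non-trivial invariant measures of $B_{\mathbf u},B_{\mathbf v}$ that are not mutually singular. Let $\mu=m_u+m_v$ and let $h_u,h_v$ be the densities of $m_u,m_v$ with respect to $\mu$. Then $\min(h_u,h_v)\,\mu$ has positive mass; normalizing it gives a Borel probability measure $\lambda$ and a constant $C_0<\infty$ with
$$\lambda\le C_0\,m_u,\qquad\lambda\le C_0\,m_v .\tag{7}$$
In particular, convergence in $L^2(m_u)$ or in $L^2(m_v)$ implies convergence in $L^2(\lambda)$, and what holds $m_u$-a.e. or $m_v$-a.e. holds $\lambda$-a.e.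

**The case of i.i.d. moduli.** Take $a_n$ as in (4). Suppose, in addition to (7), that $(\xi_n)$ is i.i.d. under $m_u$ and $(\eta_n)$ is i.i.d. under $m_v$. Let $f(t)=\min(1,t)$ and
$$\varphi_u(s)=\int f(s\xi_0)\,dm_u,\qquad \varphi_v(s)=\int f(s\eta_0)\,dm_v\qquad(s>0).$$
An average of $\ell$ i.i.d. variables with values in $[0,1]$ has variance at most $1/\ell$. So the averages of $f(s\xi_n)$ over long windows tend to $\varphi_u(s)$ in $L^2(m_u)$, those of $f(s\eta_n)$ tend to $\varphi_v(s)$ in $L^2(m_v)$, and both convergences hold in $L^2(\lambda)$. On the windows $[4^i,2\cdot4^i)$ we have $\eta_n=\xi_n$, so $\varphi_v(s)=\varphi_u(s)$. On the windows $[2\cdot4^i,4^{i+1})$ we have $\eta_n=2\xi_n$, so $\varphi_v(s)=\varphi_u(2s)$. Hence $\varphi_u(s)=\varphi_u(2s)$ for every $s>0$, and therefore $\varphi_u(1)=\varphi_u(2^{-k})\to0$ as $k\to\infty$. So $\xi_0=0$ a.e., a contradiction.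

A natural alternative is to average $\log\xi_n$ and $\log\eta_n=\log\xi_n+A_n$. That stops at once in general: $\log\xi_0$ need not be integrable, and it equals $-\infty$ wherever $\xi_0=0$, which happens with positive probability for codes such as those of the Remark. The bounded function $f$ and the comparison of all scales $s$ avoid this.

What remains special above is independence. For a general stationary process the limits of window averages are no longer numbers: they are random variables, one measurable for $B_{\mathbf u}$-invariant sets and the other for $B_{\mathbf v}$-invariant sets. The next lemma is the replacement for the variance estimate.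

Let $\mathcal I_u$ be the $\sigma$-algebra of Borel sets $A$ with $B_{\mathbf u}^{-1}(A)=A$, and $\mathcal I_v$ the same for $B_{\mathbf v}$. Recall von Neumann's ergodic theorem: if $T$ preserves a probability measure $m$ and $g\in L^2(m)$, then $\frac1\ell\sum_{n<\ell}g\circ T^n$ converges in $L^2(m)$ to the orthogonal projection of $g$ onto $\{k\in L^2(m):k\circ T=k \text{ a.e.}\}$. If $k\circ T=k$ a.e., then $\limsup_n k\circ T^n$ (replaced by $0$ on the strictly invariant set where it is infinite) is strictly invariant and equals $k$ a.e. So this projection is the conditional expectation on the $\sigma$-algebra of strictly invariant sets.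

**Lemma 2.** Let $m_u$ be a non-trivial invariant measure of $B_{\mathbf u}$ and let $f:[0,\infty)\to[0,1]$ be Borel.

1. If $I_j\subset\mathbb Z_+$ are intervals with $|I_j|\to\infty$, then $\frac1{|I_j|}\sum_{n\in I_j}f(\xi_n)\to E_{m_u}(f(\xi_0)\,|\,\mathcal I_u)$ in $L^2(m_u)$.
2. If $f>0$ on $(0,\infty)$, then $E_{m_u}(f(\xi_0)\,|\,\mathcal I_u)>0$ $m_u$-a.e.

The same holds with $(\mathbf v,\eta,m_v)$ in place of $(\mathbf u,\xi,m_u)$.

**Proof of part 1.** The purpose is to see that the position of the window is irrelevant. Let $f^*$ be an $\mathcal I_u$-measurable version of the conditional expectation and let $M_\ell=\frac1\ell\sum_{n<\ell}f(\xi_n)$. If $I_j=\{s,\dots,s+\ell-1\}$, then the average over $I_j$ is $M_\ell\circ B_{\mathbf u}^s$, because $\xi_n\circ B_{\mathbf u}^s=\xi_{n+s}$. Also $f^*=f^*\circ B_{\mathbf u}^s$. By invariance of $m_u$,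
$$\|M_\ell\circ B_{\mathbf u}^s-f^*\|_{L^2(m_u)}=\|(M_\ell-f^*)\circ B_{\mathbf u}^s\|_{L^2(m_u)}=\|M_\ell-f^*\|_{L^2(m_u)},$$
and this tends to $0$ as $\ell\to\infty$ by von Neumann's theorem, whatever $s$ is.

**Proof of part 2.** The purpose is to exclude the degenerate case, and here non-triviality enters. Let $Z=\{f^*\le0\}\in\mathcal I_u$. Since $f\ge0$, $\int_Zf(\xi_0)\,dm_u=\int_Zf^*\,dm_u\le0$ gives $\int_Zf(\xi_0)\,dm_u=0$. As $Z=B_{\mathbf u}^{-n}(Z)$ and $f(\xi_n)=f(\xi_0)\circ B_{\mathbf u}^n$, invariance gives
$$\int_Zf(\xi_n)\,dm_u=\int_Zf(\xi_0)\,dm_u=0\qquad(n\ge0).$$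
So all $\xi_n$ vanish a.e. on $Z$, that is, $x=0$ a.e. on $Z$. Hence $m_u(Z)\le m_u(\{0\})=0$. $\square$

## 6. Two scales on long windows force orthogonality

**Theorem B.** Let $B_{\mathbf u},B_{\mathbf v}$ be arbitrary. Suppose there are $c\ne c'$ in $(0,\infty)$ and intervals $I_j,I_j'\subset\mathbb Z_+$ with lengths tending to $\infty$ such that
$$\sup_{n\in I_j}|A_n-\log c|\to0\qquad\text{and}\qquad\sup_{n\in I_j'}|A_n-\log c'|\to0 .$$
Then $B_{\mathbf u},B_{\mathbf v}$ are orthogonal. Consequently, if $B_{\mathbf u},B_{\mathbf v}$ are similar, $|v_n/u_n|\to1$, and $|a_n|$ does not converge, then they are orthogonal.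

**Proof.** Suppose that some non-trivial invariant $m_u,m_v$ are not mutually singular, and take $\lambda$ as in (7). Let $f(t)=\min(1,t)$ and, for $s>0$,
$$L_s^u=E_{m_u}(f(s\xi_0)\,|\,\mathcal I_u),\qquad L_s^v=E_{m_v}(f(s\eta_0)\,|\,\mathcal I_v).$$
Both are defined $\lambda$-a.e.

**Step 1.** This step compares the two readings on one family of windows; the aim is
$$L_s^v=L_{sc}^u\quad\text{and}\quad L_s^v=L_{sc'}^u\qquad\lambda\text{-a.e., for every }s>0.\tag{8}$$
For $\alpha\ge1$ we have $f(t)\le f(\alpha t)\le\alpha f(t)$, so $|f(\alpha t)-f(t)|\le(\alpha-1)f(t)\le\alpha-1$. Put $\delta_j=\sup_{n\in I_j}|A_n-\log c|$. For $n\in I_j$ we have $s\eta_n=\frac{|a_n|}{c}\cdot sc\,\xi_n$ with $e^{-\delta_j}\le|a_n|/c\le e^{\delta_j}$. Apply the inequality with $\alpha=|a_n|/c$ if this is at least $1$, and otherwise with $\alpha=c/|a_n|$ and the roles of the two arguments exchanged. This gives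
$$|f(s\eta_n)-f(sc\,\xi_n)|\le e^{\delta_j}-1\qquad(n\in I_j).$$
Average over $n\in I_j$. By Lemma 2(1), applied to the functions $t\mapsto f(st)$ and $t\mapsto f(sct)$, and by (7), the averages of $f(s\eta_n)$ converge to $L_s^v$ and the averages of $f(sc\,\xi_n)$ converge to $L_{sc}^u$, both in $L^2(\lambda)$. The difference of the averages is at most $e^{\delta_j}-1\to0$. So $L_s^v=L_{sc}^u$ $\lambda$-a.e. The windows $I_j'$ give the second half of (8).

**Step 2.** This step eliminates $L^v$ and sends the scale to $0$. By (8), $L^u_{sc}=L^u_{sc'}$ $\lambda$-a.e. for every $s>0$. Exchanging $c$ and $c'$ if necessary, assume $r=c'/c<1$. Taking $s=r^k/c$ for $k=0,1,2,\dots$ gives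
$$L_1^u=L_r^u=L_{r^2}^u=\cdots\qquad\lambda\text{-a.e.}$$
But $f(r^k\xi_0)$ decreases to $0$ everywhere as $k\to\infty$, so $L_{r^k}^u\to0$ $m_u$-a.e. by dominated convergence for conditional expectations, hence also $\lambda$-a.e. Therefore $L_1^u=0$ $\lambda$-a.e. By Lemma 2(2), $L_1^u>0$ $m_u$-a.e., hence $\lambda$-a.e. because $\lambda\ll m_u$. This is a contradiction, since $\lambda$ is a probability measure.

**Step 3.** This step produces windows for the second assertion. Under its hypotheses $(A_n)$ is bounded. It does not converge, because a limit of $A_n$ would give one of $|a_n|=e^{A_n}$. Moreover $A_{n}-A_{n-1}=\log|v_n/u_n|\to0$. So $(A_n)$ has two distinct real limit points, $\log c\ne\log c'$. For each $\ell\ge1$ choose $n$ so large that $|A_{k+1}-A_k|\le\ell^{-2}$ for all $k\ge n$, and also with $|A_n-\log c|\le1/\ell$. On $I_\ell=\{n,\dots,n+\ell-1\}$ we get $|A_k-\log c|\le2/\ell$. The same construction around $\log c'$ gives $I_\ell'$. $\square$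

**Proof of Theorem A.** By (4), $\left|\frac{u_1\cdots u_n}{v_1\cdots v_n}\right|\in\{\frac12,1\}$, so the shifts are similar. Since $\pi_n(\mathbf u)=2^n$, Lemma 1 gives non-trivial invariant measures for both. Theorem B applies with $c=1$, $c'=2$, $I_i=[4^i,2\cdot4^i)$ and $I_i'=[2\cdot4^i,4^{i+1})$. $\square$

This settles the problem negatively. When $|v_n/u_n|\to1$, Theorem B says that convergence of $|a_n|$ is necessary for similar shifts to be non-orthogonal. The rest of the lecture asks whether it is sufficient.

## 7. Gaussian codes that absorb a Fourier transform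

The example $|a_n|=c$ for $n\ge1$ worked because the law of a Gaussian variable is equivalent to its translates. A Gaussian *process* has more admissible translations, and stationarity lets us choose its spectral measure to suit $(A_n)$.

**Theorem D.** Let $B_{\mathbf u},B_{\mathbf v}$ be similar and admit non-trivial invariant measures. If $A_n=\int e^{in\theta}\,d\kappa(\theta)$ for all $n\ge0$, for some complex Borel measure $\kappa$ on $\mathbb T$, then $B_{\mathbf u},B_{\mathbf v}$ have equivalent non-trivial invariant measures, so they are non-orthogonal.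

To see what the hypothesis allows, take $\kappa=\frac12(\delta_{\phi}+\delta_{-\phi})-\frac{d\theta}{2\pi}$. Then $A_0=0$ and $A_n=\cos(n\phi)$ for $n\ge1$. So $(A_n)$ may oscillate forever. For $\phi=\pi$ this is an alternating ratio, as in Section 4, but now with codes that are never zero.

**Proof.**

**Step 1.** This step builds a stationary Gaussian process for which $(A_n)$ is a bounded functional. Let $\kappa^\vee$ denote the reflection of a measure under $\theta\mapsto-\theta$, and let $\sigma=|\kappa|+|\kappa|^\vee$, a finite positive symmetric measure. The kernel $\int\cos((n-m)\theta)\,d\sigma=\int e^{i(n-m)\theta}\,d\sigma$ is real and positive semi-definite, so there is a centered real stationary Gaussian sequence $(N_n)_{n\ge0}$ with this covariance. For finitely supported real $(c_n)$,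
$$\operatorname{Var}\Big(\sum c_nN_n\Big)=\int\Big|\sum c_ne^{in\theta}\Big|^2d\sigma .$$
By the Cauchy–Schwarz inequality and $|\kappa|\le\sigma$,
$$\Big|\sum c_nA_n\Big|^2\le\Big(\int\Big|\sum c_ne^{in\theta}\Big|\,d|\kappa|\Big)^2\le\|\kappa\|\int\Big|\sum c_ne^{in\theta}\Big|^2d|\kappa|\le\|\kappa\|\operatorname{Var}\Big(\sum c_nN_n\Big).$$

**Step 2.** This step shows that the laws of $(N_n)$ and $(N_n+A_n)$ are equivalent. By Step 1, $\sum c_nN_n\mapsto\sum c_nA_n$ is a well-defined bounded real linear functional on the span of $(N_n)$ in $L^2$. By the Riesz representation theorem there is $G$ in the closed real linear span of $(N_n)$ with $A_n=E(N_nG)$ for all $n\ge0$. If $EG^2=0$, then all $A_n=0$ and there is nothing to prove. Otherwise let $Q=\sum c_nN_n$. The pair $(Q,G)$ is centered Gaussian, so $Q=\alpha G+Q'$ with $\alpha=E(QG)/EG^2$ and $Q'$ independent of $G$. Hence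
$$E\,e^{iQ+G}=E\,e^{iQ'}\cdot E\,e^{(1+i\alpha)G}=e^{-\frac12\operatorname{Var}Q'}\,e^{\frac12(1+i\alpha)^2EG^2}.$$
Since $\operatorname{Var}Q=\alpha^2EG^2+\operatorname{Var}Q'$ and $\alpha EG^2=E(QG)=\sum c_nA_n$, this reads
$$E\exp\Big(i\sum c_nN_n+G-\tfrac12EG^2\Big)=\exp\Big(i\sum c_nA_n-\tfrac12\operatorname{Var}\sum c_nN_n\Big).$$
The right side is the characteristic function of $(N_n+A_n)$. So under the probability measure with density $e^{G-EG^2/2}$, the sequence $(N_n)$ has the law that $(N_n+A_n)$ has under the original probability. That density is strictly positive, so the two probabilities are equivalent, and so are the laws of $(N_n)$ and $(N_n+A_n)$.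

**Step 3.** This step turns the Gaussian process into a code. Let $(\theta_n)$ be phases as in Section 4, independent of $(N_n)$, and put $\zeta_n=e^{N_n}\theta_n$. This process is stationary and never $0$, and $E|\zeta_n|^p=Ee^{pN_0}<\infty$. By Lemma 1, $\sum|\pi_n(\mathbf w)|^{-p}<\infty$ for $\mathbf w=\mathbf u$ and $\mathbf w=\mathbf v$, so $E\sum|\zeta_n|^p|\pi_n(\mathbf w)|^{-p}<\infty$ and (5) holds for both. Let $m_u,m_v$ be the measures with $\mathbf u$-code and $\mathbf v$-code $(\zeta_n)$. Both are non-trivial and invariant.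

**Step 4.** This step compares them. By (6), $m_u$ is the image of the law of $(a_n\zeta_n)$ under the map $(y_n)\mapsto\sum\frac{y_n}{\pi_n(\mathbf v)}e_n$, and $m_v$ is the image of the law of $(\zeta_n)$ under the same map. Write $a_n=e^{A_n}\frac{a_n}{|a_n|}$. The phases absorb $a_n/|a_n|$, so $(a_n\zeta_n)$ has the law of $(e^{N_n+A_n}\theta_n)$. By Step 2 and independence of the phases, the joint laws of $\big((N_n+A_n),(\theta_n)\big)$ and $\big((N_n),(\theta_n)\big)$ are equivalent. Hence so are the laws of $(a_n\zeta_n)$ and $(\zeta_n)$, and so are their images $m_u$ and $m_v$. $\square$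

## 8. The square-summability threshold

**Theorem C.** Let $\mathbf u$ be such that $B_{\mathbf u}$ has a non-trivial invariant measure, and let $(b_n)_{n\ge1}$ be a bounded, non-increasing sequence in $[0,\infty)$.

1. If $\sum b_n^2<\infty$, then every $\mathbf v$ with $|A_n|\le b_n$ for all $n\ge1$ is such that $B_{\mathbf u},B_{\mathbf v}$ are non-orthogonal. They even have equivalent (mutually absolutely continuous) non-trivial invariant measures.
2. If $\sum b_n^2=\infty$, then for almost every choice of signs $\varepsilon\in\{\pm1\}^{\mathbb N}$, the weight $\mathbf v$ with $\pi_n(\mathbf v)=\pi_n(\mathbf u)e^{\varepsilon_nb_n}$ $(n\ge1)$ gives $B_{\mathbf v}$ similar to $B_{\mathbf u}$, with non-trivial invariant measures, and orthogonal to $B_{\mathbf u}$.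

With $b_n=n^{-1/2}$, part 2 gives orthogonal similar shifts with $\pi_n(\mathbf v)/\pi_n(\mathbf u)\to1$. So convergence of $|a_n|$ is not sufficient for non-orthogonality.

Two examples test the hypotheses of part 2. With $b_n=1$ and all $\varepsilon_n=+1$ we get $|a_n|=e$ for $n\ge1$, which is non-orthogonal by Section 4; so "almost every" cannot be replaced by "every". If monotonicity is dropped, take $b_n=1$ for even $n$ and $b_n=0$ for odd $n$. Then $\sum b_n^2=\infty$, but for every choice of signs $|a_n|=1$ at all odd $n$, so the shifts are non-orthogonal by the Remark in Section 4. Monotonicity cannot simply be dropped.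

**Proof of part 1.** Since $|A_n|\le b_n$ and $b$ is bounded, the shifts are similar, and Lemma 1 gives both of them non-trivial invariant measures. Since $(A_n)_{n\ge0}\in\ell_2$, the series $k(\theta)=\sum_{n\ge0}A_ne^{-in\theta}$ converges in $L^2(\mathbb T)$, and $A_n=\int e^{in\theta}k(\theta)\frac{d\theta}{2\pi}$ for all $n\ge0$. Apply Theorem D with $d\kappa=k\,\frac{d\theta}{2\pi}$. $\square$

### 8.1. A linear statistic, and why its sup norm matters

For part 2, window averages are blind as soon as $A_n\to0$: on windows going to infinity the only scale is $c=1$, and Step 1 of the proof of Theorem B yields only $L^v_s=L^u_s$. We need a statistic that adds up the small discrepancies. Since $\log\eta_n-\log\xi_n=\varepsilon_nb_n$ whenever $\xi_n\ne0$, the natural one is $\sum_{n\le L}\varepsilon_nb_n\log\xi_n$. Passing from $\xi$ to $\eta$ moves it by $\sum_{n\le L}b_n^2=:\mathsf B^2$. If $(\log\xi_n)$ under $m_u$ and $(\log\eta_n)$ under $m_v$ were uncorrelated with mean zero and variance $1$, each version of the statistic would have size about $\mathsf B$,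 and a discrepancy $\mathsf B^2\gg\mathsf B$ would force singularity.

But we must handle *all* stationary processes. With the polynomial $g(z)=\mathsf B^{-1}\sum_{n\le L}\varepsilon_nb_nz^n$, the second moment of the statistic is $\mathsf B^2\int|g|^2d\sigma_0$, where $\sigma_0$ is the spectral measure of the process, and $\sigma_0$ may be concentrated at two points. For instance, if $\log\xi_n=\cos(n\phi+U)$ with $U$ uniform on $[0,2\pi]$, then $E(\log\xi_n\log\xi_m)=\frac12\cos((n-m)\phi)$, and the second moment is $\frac12\mathsf B^2|g(e^{i\phi})|^2$. The signs are fixed before $m_u$ is chosen, so we would need $\|g\|_\infty/\mathsf B\to0$, uniformly over all frequencies. A standard union bound (Hoeffding's inequality at $O(L)$ points of the circle, together with Bernstein's inequality) gives $\|g\|_\infty\le C\sqrt{\log L}$ with high probability. When $b_n=n^{-1/2}$ we have $\mathsf B\le\sqrt{1+\log L}$, so this bound does not show that $\|g\|_\infty/\mathsf B$ tends to $0$.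

The way past this point is not to use $g$ itself. For almost every sign sequence $g$ is well controlled in $L^4$, so it is large only on a small set. Cutting off its peaks analytically gives a polynomial $P$ of small sup norm whose coefficients are close to those of $g$ in $\ell_2$. The $\ell_2$ error is harmless, because it will be paired with discrepancies that are at most $b_n$ in modulus.

### 8.2. Flattening a polynomial

Norms $\|\cdot\|_q$ of functions on $\mathbb T$ are taken with respect to normalized Lebesgue measure. We recall some classical facts.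

- M. Riesz's theorem: for $1<q<\infty$ the conjugate function satisfies $\|\tilde\psi\|_q\le C_q\|\psi\|_q$.
- The Fejér kernels $K_N$, with $\hat K_N(n)=(1-|n|/N)^+$, are non-negative with $\|K_N\|_1=1$. Hence the de la Vallée-Poussin kernel $W=2K_{2L}-K_L$ satisfies $\|W\|_1\le3$. One checks that $\hat W(n)=1$ for $|n|\le L$, $\hat W(n)=2-|n|/L$ for $L\le|n|\le2L$, and $\hat W(n)=0$ for $|n|\ge2L$; in particular $0\le\hat W\le1$.

**Lemma 3.** There is an absolute constant $C$ such that the following holds. If $g(z)=\sum_{n=1}^Lc_nz^n$ has real coefficients and $K\ge1$, there is $P(z)=\sum_{n=0}^{2L}\rho_nz^n$ with real coefficients such that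
$$\|P\|_\infty\le3K,\qquad\Big(\sum_{n=0}^{2L}(\rho_n-c_n)^2\Big)^{1/2}\le CK^{-1}\|g\|_4^2,$$
where $c_n=0$ for $n=0$ and $n>L$.

**Proof.**

**Step 1.** This step cuts $|g|$ down to $K$ while staying analytic. Let $\psi=\log^+(|g|/K)$ on $\mathbb T$. It is continuous and non-negative, $\psi\le|g|/K$ because $\log^+t\le t$, and $\psi(\bar z)=\psi(z)$ because $g$ has real coefficients. Let $H$ be the analytic function in the disc whose real part is the Poisson integral of $\psi$ and with $\operatorname{Im}H(0)=0$; its boundary function is $\psi+i\tilde\psi$. By M. Riesz's theorem $\|H\|_4\le C\|\psi\|_4$. Put $h=g\,e^{-H}$. Since $\operatorname{Re}H\ge0$ in the disc, $|h|\le|g|$ there, so $h\in H^\infty$. On $\mathbb T$ we have $|h|=|g|e^{-\psi}$ a.e. This equals $|g|\le K$ where $|g|\le K$, and equals $K$ where $|g|>K$. So $\|h\|_\infty\le K$.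

**Step 2.** This step measures the change in $L^2$. For $\operatorname{Re}s\ge0$ we have $|1-e^{-s}|=\big|\int_0^1se^{-ts}\,dt\big|\le|s|$. By the Cauchy–Schwarz inequality,
$$\|g-h\|_2=\|g(1-e^{-H})\|_2\le\|g\|_4\|1-e^{-H}\|_4\le\|g\|_4\|H\|_4\le C\|g\|_4\|\psi\|_4\le CK^{-1}\|g\|_4^2 .$$

**Step 3.** This step checks that $h$ has real coefficients. The function $z\mapsto\overline{H(\bar z)}$ is analytic, its real part is the Poisson integral of $\psi(\bar z)=\psi(z)$, and its imaginary part vanishes at $0$. So it equals $H$. Hence $\overline{h(\bar z)}=h(z)$, and the Fourier coefficients $\hat h(n)$ are real. They vanish for $n<0$ since $h\in H^\infty$.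

**Step 4.** This step makes $h$ a polynomial. Let $P=W*h$, so that $\rho_n=\hat W(n)\hat h(n)$, which vanishes for $n<0$ and $n\ge2L$. Then $\|P\|_\infty\le\|W\|_1\|h\|_\infty\le3K$. For $0\le n\le L$, $\rho_n-c_n=\hat h(n)-c_n$. For $n>L$, $c_n=0$ and $|\rho_n-c_n|=|\rho_n|\le|\hat h(n)|=|\hat h(n)-c_n|$. By Parseval, $\sum_{n=0}^{2L}(\rho_n-c_n)^2\le\|h-g\|_2^2$, and Step 2 finishes the proof. $\square$

### 8.3. The choice of signs

Let $\sum b_n^2=\infty$. Choose $L_1<L_2<\cdots$ with
$$\mathsf B_j:=\Big(\sum_{n=1}^{L_j}b_n^2\Big)^{1/2}\ge j^3,\qquad\text{and put}\qquad K_j=j^2,\qquad g_j(z)=\frac1{\mathsf B_j}\sum_{n=1}^{L_j}\varepsilon_nb_nz^n,$$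
with $\varepsilon_n$ i.i.d. uniform signs. The purpose of this subsection is to show that almost every sign sequence gives good polynomials for all large $j$.

For complex $\alpha_n$, expand $|\sum\varepsilon_n\alpha_n|^4=(\sum\varepsilon_n\alpha_n)^2(\sum\varepsilon_n\bar\alpha_n)^2$. Only terms whose indices agree in pairs survive in expectation. There are three pairings, and the terms with all indices equal are counted three times instead of once, so
$$E\Big|\sum\varepsilon_n\alpha_n\Big|^4=2\Big(\sum|\alpha_n|^2\Big)^2+\Big|\sum\alpha_n^2\Big|^2-2\sum|\alpha_n|^4\le3\Big(\sum|\alpha_n|^2\Big)^2 .$$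
With $\alpha_n=b_nz^n/\mathsf B_j$ and $|z|=1$ we have $\sum|\alpha_n|^2=1$. Integrating over $z\in\mathbb T$ gives $E\|g_j\|_4^4\le3$, so $\mathbb P(\|g_j\|_4^4>3j^2)\le j^{-2}$. By the Borel–Cantelli lemma, almost surely $\|g_j\|_4^2\le\sqrt3\,j$ for all large $j$. Fix such a sequence $\varepsilon$.

Let $A_0=0$, $A_n=\varepsilon_nb_n$ and $v_n=u_ne^{A_n-A_{n-1}}$ for $n\ge1$. Since $b$ is bounded, $\mathbf v$ is bounded. It has non-zero terms, and $\pi_n(\mathbf v)=\pi_n(\mathbf u)e^{\varepsilon_nb_n}$. Similarity holds because $(A_n)$ is bounded, and Lemma 1 gives $B_{\mathbf v}$ non-trivial invariant measures. Only orthogonality remains.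

Lemma 3 applied to $g_j$ and $K_j$ gives, for large $j$, real polynomials $P_j(z)=\sum_{n=0}^{2L_j}\rho_n^{(j)}z^n$ with
$$\|P_j\|_\infty\le3K_j,\qquad\Big(\sum_n(\rho_n^{(j)}-c_n^{(j)})^2\Big)^{1/2}\le\tau_j:=\frac{\sqrt3\,C}{j}\to0,\qquad\frac{K_j}{\mathsf B_j}\le\frac1j\to0,\tag{9}$$
where $c_n^{(j)}=\varepsilon_nb_n/\mathsf B_j$ for $1\le n\le L_j$ and $c_n^{(j)}=0$ otherwise.

### 8.4. Proof of part 2 of Theorem C

Suppose that $m_u,m_v$ are non-trivial, invariant and not mutually singular, and take $\lambda,C_0$ from (7).

**Step 1.** This step replaces logarithms by bounded quantities, since logarithms may be $-\infty$ or non-integrable. Let $U_n=\log\xi_n$ and $V_n=\log\eta_n=U_n+A_n$, with values in $[-\infty,\infty)$. Let $\beta=\sup b_n=b_1$ and, for $M>\beta$, let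
$$F(t)=\max(-M,\min(M,t)),\quad F(-\infty)=-M,\qquad\Delta_n=F(V_n)-F(U_n),\qquad D_n=\{|U_n|\le M-\beta\}.$$
The function $F$ is non-decreasing and $1$-Lipschitz. If $U_n=-\infty$, then $V_n=-\infty$ and $\Delta_n=0$. On $D_n$ both $U_n$ and $V_n$ lie in $[-M,M]$. Therefore
$$\varepsilon_n\Delta_n\ge0,\quad|\Delta_n|\le b_n\quad(n\ge1),\qquad\Delta_0=0,\qquad\Delta_n=\varepsilon_nb_n\ \text{ on }D_n\quad(n\ge1).\tag{10}$$

**Step 2.** This step chooses $M$ so that the full discrepancy is seen at a positive proportion of indices. Apply Lemma 2(1) to the indicator of $\{t:|\log t|\le M-\beta\}$ and the windows $\{1,\dots,N\}$. By (7) the convergence holds in $L^2(\lambda)$, and integrating gives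
$$\frac1N\sum_{n=1}^N\lambda(D_n)\to\gamma_M:=\int E_{m_u}\big(\mathbf 1_{\{|U_0|\le M-\beta\}}\,\big|\,\mathcal I_u\big)\,d\lambda .\tag{11}$$
As $M\uparrow\infty$ through the integers, monotone convergence gives $\gamma_M\uparrow\int E_{m_u}(\mathbf 1_{\{\xi_0\ne0\}}|\mathcal I_u)\,d\lambda$. By Lemma 2(2), applied to $\mathbf 1_{(0,\infty)}$, the integrand is positive $m_u$-a.e., hence $\lambda$-a.e., so the limit is positive. Fix $M$ with $\gamma_M>0$.

**Step 3.** This step bounds the flattened statistic from above, uniformly over all spectral measures. Let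
$$T_j^U=\sum_{n=0}^{2L_j}\rho_n^{(j)}F(U_n),\qquad T_j^V=\sum_{n=0}^{2L_j}\rho_n^{(j)}F(V_n).$$
Under $m_u$ the sequence $(F(U_n))$ is stationary and bounded by $M$. By Herglotz's theorem there is a positive measure $\sigma_0$ on $\mathbb T$ of mass $\int F(U_0)^2dm_u\le M^2$ with $\int F(U_n)F(U_m)\,dm_u=\int e^{i(n-m)\theta}\,d\sigma_0$. Since the $\rho_n^{(j)}$ are real,
$$\int|T_j^U|^2\,dm_u=\int|P_j(e^{i\theta})|^2\,d\sigma_0\le9K_j^2M^2 .$$
Under $m_v$ the sequence $(F(V_n))$ is stationary and bounded by $M$, so likewise $\int|T_j^V|^2\,dm_v\le9K_j^2M^2$. By (7), both $L^2(\lambda)$ norms are at most $3\sqrt{C_0}\,K_jM$, and so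
$$\int|T_j^V-T_j^U|\,d\lambda\le6\sqrt{C_0}\,K_jM .\tag{12}$$

**Step 4.** This step bounds the difference from below. Put $\omega_n^{(j)}=b_n^2/\mathsf B_j^2$ for $1\le n\le L_j$. Split
$$T_j^V-T_j^U=\sum_{n=0}^{2L_j}\rho_n^{(j)}\Delta_n=\sum_{n=1}^{L_j}c_n^{(j)}\Delta_n+\sum_{n=0}^{2L_j}(\rho_n^{(j)}-c_n^{(j)})\Delta_n .$$
In the first sum, (10) gives $c_n^{(j)}\Delta_n=\frac{b_n}{\mathsf B_j}\varepsilon_n\Delta_n\ge\frac{b_n^2}{\mathsf B_j}\mathbf 1_{D_n}=\mathsf B_j\,\omega_n^{(j)}\mathbf 1_{D_n}$. For the second sum, monotonicity of $b$ gives $\sum_{n=0}^{2L_j}\Delta_n^2\le\sum_{n=1}^{2L_j}b_n^2\le2\mathsf B_j^2$, so by the Cauchy–Schwarz inequality and (9) it is at least $-\tau_j\sqrt2\,\mathsf B_j$. Hence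
$$T_j^V-T_j^U\ge\mathsf B_j\Big(\sum_{n=1}^{L_j}\omega_n^{(j)}\mathbf 1_{D_n}-\sqrt2\,\tau_j\Big).$$
Integrate against $\lambda$, divide by $\mathsf B_j$, and use (12) and (9):
$$\sum_{n=1}^{L_j}\omega_n^{(j)}\lambda(D_n)\le\sqrt2\,\tau_j+6\sqrt{C_0}\,M\,\frac{K_j}{\mathsf B_j}\longrightarrow0 .\tag{13}$$

**Step 5.** This step shows that the left side of (13) tends to $\gamma_M>0$, which is the contradiction. Here monotonicity of $b$ is used a second time. The weights $\omega_n^{(j)}$, $1\le n\le L_j$, are non-increasing in $n$ and have sum $1$. With $\omega_{L_j+1}^{(j)}:=0$, Abel summation gives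
$$\sum_{n=1}^{L_j}\omega_n^{(j)}\lambda(D_n)=\sum_{N=1}^{L_j}N\big(\omega_N^{(j)}-\omega_{N+1}^{(j)}\big)\cdot\frac1N\sum_{n=1}^N\lambda(D_n).$$
The coefficients $N(\omega_N^{(j)}-\omega_{N+1}^{(j)})$ are non-negative, and their sum is $\sum_N\omega_N^{(j)}=1$, as one sees by taking all $\lambda(D_n)$ equal to $1$ in the same identity. So the right side is a convex combination of the averages in (11). For fixed $N_0$, the total weight of the indices $N\le N_0$ is at most
$$N_0\sum_{N\le N_0}\big(\omega_N^{(j)}-\omega_{N+1}^{(j)}\big)\le N_0\,\omega_1^{(j)}=\frac{N_0\beta^2}{\mathsf B_j^2}\longrightarrow0\qquad(j\to\infty).$$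
The weight therefore escapes to large $N$, where by (11) the averages are close to $\gamma_M$. So the left side of (13) converges to $\gamma_M>0$, contradicting (13). Hence $m_u\perp m_v$ for all non-trivial invariant $m_u,m_v$, and $B_{\mathbf u},B_{\mathbf v}$ are orthogonal. $\square$
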